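# One End and Discrete Homogeneity of Strongly Locally Homogeneous Generalized Continua

## One end characterizes discrete homogeneity

**Theorem 1.**

(a) Every metrizable strongly locally homogeneous generalized continuum with one end is strongly discretely homogeneous, and therefore discretely homogeneous.

(b) Conversely, every discretely homogeneous generalized continuum, metrizable or not, strongly locally homogeneous or not, has one end. Hence for metrizable strongly locally homogeneous generalized continua, sDH $\Leftrightarrow$ DH $\Leftrightarrow$ one end.

(c) Metrizability can be dropped: for every strongly locally homogeneous generalized continuum, metrizable or not, sDH $\Leftrightarrow$ DH $\Leftrightarrow$ one end.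

Part (a) answers a question posed by Vitalij A. Chatyrko and Alexandre Karassev in "From homogeneity to discrete homogeneity", arXiv:2407.11815 (2024). In plain words: take two infinite sets of points scattered in a space so that they accumulate nowhere, and match them up by some bijection. Can the whole space be moved so that each point lands on its partner? The theorem says that, in a reasonable class of spaces, the only obstruction is that the space may run off to infinity in more than one way.

We now say what each word means. All spaces are Tychonoff.

**Definition (DH, sDH).** A space $X$ is *discretely homogeneous* (DH) if for any two closed discrete subsets $A,B\subseteq X$ with $|A|=|B|$ there is a homeomorphism $f\colon X\to X$ with $f(A)=B$. It is *strongly discretely homogeneous* (sDH) if for any two closed discrete $A,B\subseteq X$, every bijection $A\to B$ extends to a homeomorphism $X\to X$.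

So sDH implies DH. In $\mathbb R$, the sets $\mathbb Z$ and $\mathbb N$ are closed and discrete; $\{1/n : n\ge 1\}$ is discrete but not closed.

**Definition (SLH).** A space $X$ is *strongly locally homogeneous* (SLH) if it has a basis $\mathcal B$ of open sets such that for every $U\in\mathcal B$ and any $x,y\in U$ there is a homeomorphism $f\colon X\to X$ with $f(x)=y$ and $f$ the identity on $X\setminus U$. We call such a $\mathcal B$ an *SLH basis*.

Example: $\mathbb R^n$, with open balls as basis. Let $x,y$ lie in an open ball $U$ with boundary sphere $S$. Every point of $\overline U$ other than $x$ is $(1-t)x+ts$ for a unique $s\in S$ and $t\in(0,1]$. The map $(1-t)x+ts\mapsto(1-t)y+ts$, $x\mapsto y$, is a homeomorphism of $\overline U$ that fixes $S$ pointwise, so it extends by the identity. The same construction in charts shows that every manifold is SLH: use balls whose closures are closed balls in a chart.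

**Definition (generalized continuum).** A *generalized continuum* is a locally compact, $\sigma$-compact, non-compact, connected, locally connected Hausdorff space.

Examples are $\mathbb R^n$ for $n\ge1$, the half-line $[0,\infty)$, and the cylinder $S^1\times\mathbb R$. The circle is not one, being compact.

**Definition (ends).** For a generalized continuum $X$ choose compact sets $X_1,X_2,\dots$ with $X_n\subset\operatorname{int}X_{n+1}$ and $\bigcup_nX_n=X$ (an *exhaustion*). An *end* with respect to $\{X_n\}$ is a sequence $\{Y_n\}_{n\ge1}$ such that each $Y_n$ is a non-empty connected component of $X\setminus X_n$ and $Y_{n+1}\subset Y_n$. The space $X$ *has one end* if it has exactly one end with respect to such a sequence.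

Example: with $X_n=[-n,n]$ in $\mathbb R$, the components of $\mathbb R\setminus X_n$ are two rays, so $\mathbb R$ has two ends. In $\mathbb R^2$ the complement of a closed disc is connected, so $\mathbb R^2$ has one end. The cylinder $S^1\times\mathbb R$ has two. Lemma 2(d) below shows that having one end does not depend on the exhaustion.

**Definition (local cut point).** A point $x\in X$ is a *local cut point* if some connected open $U\ni x$ has $U\setminus\{x\}$ disconnected. It is a *cut point* if $X\setminus\{x\}$ is disconnected.

In $\mathbb R$ every point is both. In a circle with a half-line attached at one point, every point of the circle other than the attaching point is a local cut point but not a cut point.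

Chatyrko and Karassev proved that a connected non-compact metrizable manifold of dimension $n\ge2$ is sDH (respectively DH) if and only if it has one end. Such a manifold is SLH by the example above, and it is a generalized continuum, because a connected, locally compact metrizable space is $\sigma$-compact. So Theorem 1(a),(b) contains their theorem.

## The line, the half-line, the plane

**The line.** Finite sets of equal size in $\mathbb R$ can be matched by an increasing piecewise linear homeomorphism. But $\mathbb R$ is not DH. A homeomorphism of $\mathbb R$ is monotone, so it takes $\mathbb N$ to a set bounded on one side, and never to $\mathbb Z$. The same monotonicity shows a second defect: the bijection of $\{1,2,3\}$ that swaps $1$ and $2$ and fixes $3$ does not extend. The first defect comes from the two ends. The second has nothing to do with infinity; it comes from cut points, because two points cannot get past each other.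

**The half-line.** The half-line $[0,\infty)$ is a generalized continuum with one end, but no homeomorphism takes $\{0\}$ to $\{1\}$: the complement of $0$ is connected and that of $1$ is not. So some homogeneity must be assumed.

**The plane.** For finite sets, push points one at a time, each push being a composition of small moves in balls that avoid the other points. For infinite sets there are easy instances: to send $(n,0)$ to $(-n,0)$ for all $n\ge1$, push along the upper half circles of radius $n$ inside disjoint thin neighborhoods of them, all at once. For an arbitrary bijection in an arbitrary $X$ no disjoint paths are given, and in the non-metrizable case there need not be paths at all.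

So the proof must handle two things: prevent the local cut point defect, and organize infinitely many interfering pushes.

## Compact sets and their unbounded complementary components

From here on $X$ is a generalized continuum with an exhaustion $\{X_n\}$, and $X_0=\emptyset$. Metrizability is assumed only where stated. An open set is *bounded* if its closure is compact, otherwise *unbounded*. We use the following facts.

* **(F1)** Components of open sets are open, since $X$ is locally connected.
* **(F2)** Every compact set lies in some $X_m$, since the increasing open sets $\operatorname{int}X_n$ cover $X$.
* **(F3)** $X$ has no isolated points, since an isolated point would be a clopen set in a connected space with more than one point. Hence non-empty open sets are infinite: the points of a finite open set would be isolated.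
* **(F4)** A set $A\subseteq X$ is closed discrete iff it meets every compact set in a finite set. If $A$ is closed discrete, its intersection with a compact set is compact and discrete, so finite. Conversely, if $A$ meets each compact set in a finite set, then each point has a compact neighborhood containing finitely many points of $A$, so $A$ has no accumulation point. Hence closed discrete sets are countable, by $\sigma$-compactness. Also, if $p_n\notin X_n$ for all $n$, then $\{p_n\}$ is closed discrete, by (F2).
* **(F5)** If $X$ is SLH, it is homogeneous. Each member of the SLH basis lies in one orbit of the homeomorphism group, so orbits are open; they partition the connected space $X$.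
* **(F6)** Let $K\ne\emptyset$ be closed and $Q$ a component of $X\setminus K$. Then $Q$ is open, and $\overline Q\setminus Q\subset K$, because the other components are open too. As $X$ is connected and $\emptyset\neq Q\ne X$, the set $Q$ is not closed, so $\overline Q$ meets $K$.

**Lemma 2.** Let $K\subset X$ be compact.

(a) If $L$ is compact and $K\subset\operatorname{int}L$, only finitely many components of $X\setminus K$ are not contained in $\operatorname{int}L$.

(b) $X\setminus K$ has an unbounded component, and $K$ together with all bounded components of $X\setminus K$ lies in a compact set. Hence all but finitely many points of any closed discrete set lie in unbounded components of $X\setminus K$.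

(c) If $Q$ is an unbounded component of $X\setminus K$, there are an $m$ and an end $(Y_n)$ with $Y_m\subset Q$. In particular $X$ has at least one end.

(d) $X$ has one end iff for every compact $K$, $X\setminus K$ has exactly one unbounded component.

*Proof.* (a) If $K=\emptyset$ there is one component. Let $K\ne\emptyset$, and let $Q$ be a component of $X\setminus K$ with $Q\not\subset\operatorname{int}L$. By (F6), $\overline Q$ meets $K\subset\operatorname{int}L$, so $Q$ meets $\operatorname{int}L$. Being connected, $Q$ meets the boundary of $\operatorname{int}L$. That boundary is a closed subset of $L$, hence compact, and it lies in $L\setminus\operatorname{int}L\subset X\setminus K$. So finitely many of the disjoint open components of $X\setminus K$ cover it, and $Q$ is one of these.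

(b) By local compactness there is an $L$ as in (a). Each bounded component lies in $\operatorname{int}L$ or is one of finitely many components with compact closure. So $K$ and the bounded components lie in the compact union of $L$ and these closures. If all components were bounded, $X$ would be compact. The last claim follows from (F4).

(c) Let $K\subset X_m$ and $n\ge m$. A component of $X\setminus X_n$ is a connected subset of $X\setminus K$, so it lies in $Q$ or misses $Q$. Thus $Q\setminus X_n$ is a union of components of $X\setminus X_n$. By (a), applied to $X_n\subset\operatorname{int}X_{n+1}$, all but finitely many components of $X\setminus X_n$ lie in $X_{n+1}$. So $Q$ is covered by $X_{n+1}$ and finitely many components of $X\setminus X_n$ contained in $Q$. As $\overline Q$ is not compact, one of these is unbounded. Hence the set $\mathcal Q_n$ of unbounded components of $X\setminus X_n$ contained in $Q$ is non-empty. It is finite by (a), since an unbounded component is not contained in $\operatorname{int}X_{n+1}$.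

Each member of $\mathcal Q_{n+1}$ lies in a unique component of $X\setminus X_n$, which meets $Q$, hence lies in $Q$, and is unbounded; so it lies in a unique member of $\mathcal Q_n$. An inverse sequence of non-empty finite sets has a non-empty limit, which gives $Y_m\supset Y_{m+1}\supset\cdots$ with $Y_n\in\mathcal Q_n$. For $n<m$ let $Y_n$ be the component of $X\setminus X_n$ containing $Y_m$; these are nested as well. For the last assertion take $K=\emptyset$ and $Q=X$.

(d) ($\Rightarrow$) By (b) there is at least one unbounded component. If $Q\ne Q'$ were two, (c) would give ends $(Y_n),(Y_n')$ with $Y_n\subset Q$ and $Y_n'\subset Q'$ for large $n$. These are non-empty and disjoint, so the ends are distinct.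

($\Leftarrow$) Let $(Y_n)$ be an end. Each $Y_n$ is unbounded: if $\overline{Y_n}$ were compact, then $\overline{Y_n}\subset X_l$ for some $l\ge n$, contradicting $\emptyset\ne Y_l\subset Y_n\setminus X_l$. So $Y_n$ is the unique unbounded component of $X\setminus X_n$, and there is at most one end. There is one by (c). $\square$

The easy half of the theorem is now available: build one set that escapes along a single end, and one that escapes in two directions.

*Proof of the first sentence of Theorem 1(b).* Suppose $X$ does not have one end. By Lemma 2(b),(d) there is a compact $K$ such that $X\setminus K$ has distinct unbounded components $Q,Q'$. For each $n$ the open sets $Q\setminus X_n$ and $Q'\setminus X_n$ are non-empty, since $Q,Q'$ are unbounded, hence infinite by (F3). So we can choose pairwise distinct points $q_n\in Q\setminus X_n$ and $q'_n\in Q'\setminus X_n$. The set $B=\{q_n\}\cup\{q_n'\}$ is closed discrete by (F4).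

By Lemma 2(c) take an end $(Y_n)$, and choose distinct points $a_n\in Y_n$; this is possible since $Y_n$ is infinite. As $a_n\notin X_n$, the set $A=\{a_n\}$ is closed discrete, and $|A|=|B|=\aleph_0$. If $L\subset X_m$ is compact, all $a_n$ with $n\ge m$ lie in $Y_m$, hence in a single component of $X\setminus L$.

Suppose $f$ is a homeomorphism with $f(A)=B$. Apply the last sentence to $L=f^{-1}(K)$: all but finitely many points of $A$ lie in one component of $X\setminus f^{-1}(K)$, so all but finitely many points of $B$ lie in one component of $X\setminus K$. But infinitely many lie in $Q$ and infinitely many in $Q'$. So $X$ is not DH. $\square$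

Since sDH always implies DH, the equivalences in (b) and (c) now reduce to "one end implies sDH".

## Pushing one point past a closed discrete set

Here we remove the second defect of the line by assumption, and see that a single point can then be pushed anywhere without disturbing a prescribed discrete set.

**Lemma 3.** Let $X$ be an SLH generalized continuum without local cut points. Let $G\subset X$ be connected and open, and let $Z\subset G$ be closed in $G$ and discrete. Then $G\setminus Z$ is connected. For any $p,q\in G\setminus Z$ there is a homeomorphism $h$ of $X$ with $h(p)=q$ that is the identity outside a compact subset of $G\setminus Z$.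

*Proof.* Suppose $G\setminus Z=P\sqcup P'$ with $P,P'$ non-empty and open. For $z\in Z$ pick a connected open $V_z$ with $z\in V_z\subset G$ and $V_z\cap Z=\{z\}$. Since $z$ is neither a local cut point nor isolated, $V_z\setminus\{z\}$ is connected and non-empty, so it lies in exactly one of $P,P'$. Add $z$ to that set. The enlarged sets are disjoint and cover $G$, and they are open: a point $z$ added to $P$ has the neighborhood $V_z\subset P\cup\{z\}$, and likewise for $P'$. This contradicts the connectedness of $G$.

So $W=G\setminus Z$ is connected, and it is open. For $p,q\in W$ write $p\sim q$ if an $h$ as required exists. This is an equivalence relation: use the identity, inverses (same support) and compositions (union of the two compact supports). Given $p\in W$, choose $B$ in the SLH basis with $p\in B\subset\overline B\subset W$ and $\overline B$ compact. For $q\in B$, SLH gives a homeomorphism taking $p$ to $q$ that is the identity off $B$, so $p\sim q$. Thus classes are open, and $W$, being connected, is a single class. $\square$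

No arcs were used. This is why the lemma needs no metric.

## Pushes that leave every compact set need not compose to a homeomorphism

Let $A=\{a_i\}$ and $B=\{b_i\}$ be infinite, with the wish $a_i\mapsto b_i$. The natural plan is to take a push $h_i$ carrying $a_i$ to $b_i$, arrange that $h_i$ is the identity on $X_{m(i)}$ with $m(i)\to\infty$, and compose all the $h_i$.

Which infinite product do we take? In the order $\cdots h_3h_2h_1$, a point moved by $h_1$ may land in the support of $h_2$, then of $h_3$, and so on, and may never come to rest. In the order $h_1h_2h_3\cdots$ things look better. If $x\in X_m$, then $h_i(x)=x$ for all large $i$, so $h_1\cdots h_n(x)$ is eventually constant, and the limit is continuous and injective. But it need not be onto.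

Here is an example on $\mathbb R$. For $i\ge1$ let $g_i$ be the increasing piecewise linear homeomorphism that is the identity off $[i-\frac12,i+\frac32]$, is linear on $[i-\frac12,i+1]$ and on $[i+1,i+\frac32]$, and has $g_i(i+1)=i$. Each compact set meets only finitely many supports. For $x\le n+\frac12$ all $g_j$ with $j>n$ fix $x$, so the limit $f=\lim g_1\cdots g_n$ satisfies
$$f(x)=g_1g_2\cdots g_n(x)<g_1g_2\cdots g_n(n+1)=1 .$$
So $f$ maps $\mathbb R$ into $(-\infty,1)$. The inverse products $g_n^{-1}\cdots g_1^{-1}$ show the other failure: they send $1$ to $n+1$.

The plan breaks because freezing larger and larger compact sets in the domain gives no control over the range. The remedy is to alternate: at odd stages freeze the next $X_k$ in the domain, and at even stages freeze the next $X_k$ in the range. A new push must then avoid the *image* $D_k$ of what is frozen so far, not just some $X_n$. So we must know that a pair not yet treated still lies in one component of $X\setminus D_k$. We secure this by never moving an untreated pair.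

## Extension by alternately freezing domain and range

**Theorem 4.** Let $X$ be an SLH generalized continuum without local cut points. Let $A=\{a_i\}_{i\in I}$ and $B=\{b_i\}_{i\in I}$ be closed discrete sets, faithfully indexed, such that

> $(\ast)$ for every compact $K$, for all but finitely many $i$, $a_i$ and $b_i$ lie in the same component of $X\setminus K$.

Then there is a homeomorphism $f\colon X\to X$ with $f(a_i)=b_i$ for all $i$.

The condition $(\ast)$ says that $a_i$ and $b_i$ go to infinity in the same direction. On $S^1\times\mathbb R$ with $a_i=(1,i)$, $i\in\mathbb Z$, it holds for $b_i=(1,i+1)$ and fails for $b_i=(1,-i)$: take $K=S^1\times\{0\}$.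

*Proof.* Closed discrete sets are countable, so we take $I\subset\mathbb N$.

**Step 1: reduction to $A\cap B=\emptyset$.** The purpose is that pushes for different pairs should not collide; if, say, $b_1=a_2$, then pushing $a_1$ to $b_1$ disturbs the second pair. We go through an intermediate set of fresh points.

For each $i$ let $n(i)=\max\{n\ge0:a_i\notin X_n\}$. If $n(i)\le n$, then $a_i\in X_{n+1}$; so for each $n$ only finitely many $i$ have $n(i)\le n$. Since $A\cup B$ is closed discrete, we can choose a connected open $N_i\ni a_i$ with $N_i\subset X\setminus X_{n(i)}$ and $N_i\cap(A\cup B)=\{a_i\}$. By (F3), $N_i$ is infinite, so inductively we can choose $c_i\in N_i\setminus\{a_i\}$ different from all earlier $c_j$. Then $C=\{c_i\}$ is disjoint from $A\cup B$.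

Let $K$ be compact, $K\subset X_m$. For all but finitely many $i$ we have $n(i)\ge m$, and then the connected set $N_i$, which contains $a_i$ and $c_i$, misses $X_m\supset K$. Hence $C\cap K$ is finite, so $C$ is closed discrete, and the pairs $(a_i,c_i)$ satisfy $(\ast)$. Combining this with $(\ast)$ for $(a_i,b_i)$, the pairs $(b_i,c_i)$ satisfy $(\ast)$ too. If the theorem holds for disjoint sets, we get homeomorphisms $f_1,f_2$ with $f_1(a_i)=c_i=f_2(b_i)$, and $f=f_2^{-1}f_1$ is as required.

From now on $A\cap B=\emptyset$, so all the points $a_i$, $b_i$ ($i\in I$) are distinct.

**Step 2: what the construction maintains.** This step fixes the list of requirements. We construct, for $k\ge0$, homeomorphisms $f_k$ of $X$, compact sets $C_k,D_k$ (the frozen parts of domain and range) and finite sets $T_k\subset I$ (the treated indices) such that: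

* **(I1)** $f_k(C_k)=D_k$;
* **(I2)** $C_k\subset C_{k+1}$, $D_k\subset D_{k+1}$, $T_k\subset T_{k+1}$, and $f_{k+1}=f_k$ on $C_k$;
* **(I3)** $f_k(a_i)=b_i$ for $i\in T_k$;
* **(I4)** for $i\notin T_k$: $f_k(a_i)=a_i$, $f_k(b_i)=b_i$, and $a_i,b_i$ lie in the same component of $X\setminus C_k$;
* **(I5)** $X_k\subset C_k$ for odd $k$, and $X_k\subset D_k$ for even $k\ge2$.

Start with $f_0=\mathrm{id}$, $C_0=D_0=\emptyset$, $T_0=\emptyset$; (I4) holds because $X$ is connected. One consequence will be used: by (I1), $f_k$ maps $X\setminus C_k$ homeomorphically onto $X\setminus D_k$, so by (I4),
$$\text{for } i\notin T_k,\ a_i \text{ and } b_i \text{ lie in the same component of } X\setminus D_k. \tag{1}$$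

**Step 3: from $k$ to $k+1$, with $k+1$ odd.** The purpose is to freeze $X_{k+1}$ in the domain, after treating the finitely many pairs that this would pull apart.

Let $C_{k+1}=C_k\cup X_{k+1}$. Let $F$ be the set of $i\notin T_k$ such that $a_i,b_i$ do not lie in a common component of $X\setminus C_{k+1}$; this includes the case that one of them lies in $C_{k+1}$. By $(\ast)$, $F$ is finite. Let $T_{k+1}=T_k\cup F$.

For $i\in F$ let $G_i$ be the component of $X\setminus D_k$ that contains $a_i$ and $b_i$, which exists by (1). Let $Z_i=G_i\cap\big((A\cup B)\setminus\{a_i,b_i\}\big)$, which is closed in $G_i$ and discrete. Lemma 3 gives a homeomorphism $h_i$ of $X$ with $h_i(a_i)=b_i$ that is the identity outside a compact subset of $G_i\setminus Z_i$. So $h_i$ is the identity on $D_k$ and fixes every point of $A\cup B$ other than $a_i,b_i$. Let $h$ be the composition of the $h_i$, $i\in F$, in any order. As all the points $a_j,b_j$ are distinct, each $h_j$ with $j\in F$, $j\ne i$, fixes $a_i$ and $b_i$. Therefore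
$$h|_{D_k}=\mathrm{id},\qquad h(a_i)=b_i\ (i\in F),\qquad h(a_j)=a_j,\ h(b_j)=b_j\ (j\notin F).$$
Put $f_{k+1}=hf_k$ and $D_{k+1}=f_{k+1}(C_{k+1})$, which is compact. We check the list.

* (I1) and (I5) hold by definition.
* (I2): for $x\in C_k$ we have $f_k(x)\in D_k$, so $f_{k+1}(x)=f_k(x)$. Hence $D_{k+1}\supset f_{k+1}(C_k)=f_k(C_k)=D_k$.
* (I3): for $i\in T_k$, $f_{k+1}(a_i)=h(b_i)=b_i$, since $i\notin F$. For $i\in F$, $i\notin T_k$ gives $f_k(a_i)=a_i$, so $f_{k+1}(a_i)=h(a_i)=b_i$.
* (I4): for $i\notin T_{k+1}$ both $f_k$ and $h$ fix $a_i$ and $b_i$. These lie in the same component of $X\setminus C_{k+1}$ because $i\notin F$.

**Step 4: from $k$ to $k+1$, with $k+1$ even.** The purpose is to freeze $X_{k+1}$ in the range. We do Step 3 for inverses.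

Let $D_{k+1}=D_k\cup X_{k+1}$. Let $F$ be the set of $i\notin T_k$ such that $a_i,b_i$ are not in a common component of $X\setminus D_{k+1}$; it is finite by $(\ast)$. Let $T_{k+1}=T_k\cup F$. For $i\in F$ let $G_i$ be the component of $X\setminus C_k$ containing $a_i$ and $b_i$, which exists by (I4), and again $Z_i=G_i\cap\big((A\cup B)\setminus\{a_i,b_i\}\big)$. Lemma 3 gives a homeomorphism $g_i$ with $g_i(b_i)=a_i$, the identity outside a compact subset of $G_i\setminus Z_i$. As in Step 3, the composition $g$ of these satisfies
$$g|_{C_k}=\mathrm{id},\qquad g(b_i)=a_i\ (i\in F),\qquad g(a_j)=a_j,\ g(b_j)=b_j\ (j\notin F).$$
Define $f_{k+1}$ by $f_{k+1}^{-1}=gf_k^{-1}$, and put $C_{k+1}=f_{k+1}^{-1}(D_{k+1})$, which is compact.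

* (I1) and (I5) hold by definition.
* (I2): for $y\in D_k$ we have $f_k^{-1}(y)\in C_k$, so $f_{k+1}^{-1}(y)=f_k^{-1}(y)$. Hence $C_{k+1}\supset f_{k+1}^{-1}(D_k)=f_k^{-1}(D_k)=C_k$. For $x\in C_k$ take $y=f_k(x)\in D_k$: then $f_{k+1}^{-1}(f_k(x))=x$, that is, $f_{k+1}(x)=f_k(x)$.
* (I3): for $i\in T_k$, $f_{k+1}^{-1}(b_i)=g(a_i)=a_i$, since $i\notin F$. For $i\in F$, $f_k^{-1}(b_i)=b_i$, so $f_{k+1}^{-1}(b_i)=g(b_i)=a_i$.
* (I4): for $i\notin T_{k+1}$ both $f_k^{-1}$ and $g$ fix $a_i,b_i$, so $f_{k+1}$ fixes them. They lie in the same component of $X\setminus D_{k+1}$ since $i\notin F$. Applying $f_{k+1}^{-1}$, which maps $X\setminus D_{k+1}$ homeomorphically onto $X\setminus C_{k+1}$ and fixes both points, they lie in the same component of $X\setminus C_{k+1}$.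

**Step 5: the limit.** The purpose is to see that alternation removes the failure of the previous section. By (I5) and (I2), $\bigcup_kC_k=X=\bigcup_kD_k$. Put $f(x)=f_k(x)$ for $x\in C_k$; this is well defined by (I2). The map $f$ is injective, since any two points lie in a common $C_k$, where $f=f_k$. It is surjective, since $f(C_k)=f_k(C_k)=D_k$. For odd $k$, $f=f_k$ on $X_k\subset C_k$, in particular on the open set $\operatorname{int}X_k$; these sets cover $X$, so $f$ is continuous. For even $k\ge2$, $f^{-1}=f_k^{-1}$ on $D_k\supset\operatorname{int}X_k$, and these sets cover $X$ too, so $f^{-1}$ is continuous.

Finally, given $i$, there is a $k$ with $a_i\in C_k$. By (I4), an index outside $T_k$ has its point $a_i$ outside $C_k$; so $i\in T_k$, and $f(a_i)=f_k(a_i)=b_i$ by (I3). $\square$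

## A local cut point forces the line, if $X$ is metrizable

By Theorem 4 it remains to exclude local cut points. SLH spreads one local cut point to a whole neighborhood, all of whose points separate *the same* pair $a,b$.

**Lemma 5.** Let $X$ be an SLH generalized continuum with a local cut point $x$. Then there are a connected open $U\ni x$, points $a,b\in U$, and an open $O$ with $x\in O\subset U\setminus\{a,b\}$ such that for every $y\in O$, the points $a$ and $b$ lie in different members of a partition of $U\setminus\{y\}$ into two open sets.

*Proof.* Let $U\ni x$ be connected open with $U\setminus\{x\}=P\sqcup P'$, where $P,P'$ are open and non-empty. Take $a\in P$, $b\in P'$, and $O$ in the SLH basis with $x\in O\subset U\setminus\{a,b\}$. For $y\in O$ let $f$ be a homeomorphism of $X$ with $f(x)=y$ and $f=\mathrm{id}$ off $O$. Then $f(O)=O$, so $f(U)=U$. Also $f(a)=a$, $f(b)=b$, and $U\setminus\{y\}=f(P)\sqcup f(P')$ with $a\in f(P)$, $b\in f(P')$. $\square$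

A consequence used repeatedly: *every connected subset of $U$ that contains $a$ and $b$ contains all of $O$.* If it missed some $y\in O$, the partition of $U\setminus\{y\}$ would disconnect it. In a metrizable space we can choose this connected set to be an arc.

**Proposition 6.** A metrizable SLH generalized continuum $X$ with a local cut point is homeomorphic to $\mathbb R$.

*Proof.* Take $U,a,b,O$ from Lemma 5. The set $U$ is connected, locally connected, locally compact and metrizable, hence arcwise connected by the Mazurkiewicz–Moore–Menger theorem. Let $\alpha\subset U$ be an arc from $a$ to $b$. By the consequence above, $O\subset\alpha$, so $O\subset\alpha\setminus\{a,b\}$. As $O$ is open in $X$, it is open in $\alpha$. So the component of $O$ containing $x$ is an open interval of $\alpha$, and it is open in $X$ by (F1). By homogeneity (F5), every point of $X$ has an open neighborhood homeomorphic to $\mathbb R$. A $\sigma$-compact metrizable space is second countable. So $X$ is a connected, non-compact, second countable Hausdorff 1-manifold, and therefore $X\cong\mathbb R$. $\square$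

*Proof of Theorem 1(a).* Let $X$ be a metrizable SLH generalized continuum with one end. Then $X\not\cong\mathbb R$: the set $\mathbb R\setminus[-1,1]$ has two unbounded components, so $\mathbb R$ does not have one end by Lemma 2(d). So $X$ has no local cut points, by Proposition 6. Let $\varphi\colon A\to B$ be a bijection of closed discrete sets. Write $A=\{a_i\}$ faithfully and $b_i=\varphi(a_i)$. Let $K$ be compact. By Lemma 2(d), $X\setminus K$ has exactly one unbounded component, and by Lemma 2(b) all but finitely many points of the closed discrete set $A\cup B$ lie in it. So $(\ast)$ holds, and Theorem 4 extends $\varphi$ to a homeomorphism of $X$. Thus $X$ is sDH, and therefore DH. $\square$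

Together with the first sentence of (b), this also proves the equivalence in Theorem 1(b).

With more than one end, Theorem 4 still decides which bijections extend.

**Corollary 7.** Let $X\not\cong\mathbb R$ be a metrizable SLH generalized continuum with any number of ends. A bijection $\varphi\colon A\to B$ between closed discrete sets extends to a homeomorphism of $X$ iff there is a homeomorphism $h$ of $X$ such that for every compact $K$ and all but finitely many $a\in A$, $h(a)$ and $\varphi(a)$ lie in the same component of $X\setminus K$.

*Proof.* Necessity: let $h$ be the extension. For compact $K$, all but finitely many $a\in A$ have $h(a)=\varphi(a)\notin K$, since $B$ is closed discrete and $\varphi$ is injective. Sufficiency: by Proposition 6, $X$ has no local cut points. The set $h(A)$ is closed discrete, and the pairs $(h(a),\varphi(a))$ satisfy $(\ast)$. Theorem 4 gives a homeomorphism $f$ with $f(h(a))=\varphi(a)$, so $fh$ extends $\varphi$. $\square$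

Example on $X=S^1\times\mathbb R$ with $A=B=\{(1,n):n\in\mathbb Z\}$. The map $(1,n)\mapsto(1,-n)$ extends; use the reflection of $\mathbb R$. The map that sends $(1,n)$ to $(1,-n)$ for even $n$ and fixes $(1,n)$ for odd $n$ does not. Take $K=S^1\times\{0\}$ and any homeomorphism $h$. As $h^{-1}(K)$ is compact, all $(1,n)$ with $n$ large lie in one component of $X\setminus h^{-1}(K)$, so the points $h(1,n)$ with $n$ large lie in one component of $X\setminus K$. But the images $\varphi(1,n)$ alternate between the two components.

## One end excludes local cut points without arcs

The proof of Proposition 6 fails for non-metrizable $X$ exactly where it takes an arc $\alpha$. The lexicographically ordered square $[0,1]\times[0,1]$ shows this. In its order topology it is a compact, connected, locally connected Hausdorff space. A path from its least to its greatest point would be onto, by connectedness. The preimages of the open sets $\{s\}\times(0,1)$, $s\in[0,1]$, would then be uncountably many disjoint non-empty open subsets of an interval of $\mathbb R$, which is impossible.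

We still have the order in which the points of $O$ separate $a$ from $b$. It will replace the arc locally. But this gives only a locally ordered space, and there is no classification of 1-manifolds to finish. Instead we show that $X$ would have to close up like a circle, and so be compact.

A *linearly ordered topological space* (LOTS) is a linearly ordered set with the topology generated by its open rays; $\mathbb R$ and the ordered square are examples. We recall a textbook fact.

* **(F7)** In a connected LOTS $V$, convex sets are connected, and closed intervals $[p,q]$ are compact. Indeed, $V$ has no jumps: if $p<q$ and $(p,q)=\emptyset$, then $\{z<q\}$ and $\{z>p\}$ disconnect $V$. Also, every non-empty subset bounded above has a supremum: otherwise its upper bounds form an open set with open complement, both non-empty. With these two properties the usual supremum arguments for intervals of $\mathbb R$ apply word for word.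

We also use two textbook theorems about Hausdorff continua, that is, compact connected Hausdorff spaces: one with more than one point has at least two non-cut points, and the intersection of a chain (under inclusion) of Hausdorff continua in a space is a Hausdorff continuum.

**Proposition 8.** An SLH generalized continuum $X$ with one end has no local cut points.

*Proof.* Suppose $X$ has a local cut point.

**Step 1: $X$ has no cut point.** This is the step where one end is used. Suppose $p$ is a cut point. By homogeneity every point of $X$ is a cut point. By (F6) each component $C$ of $X\setminus\{p\}$ is open with $\overline C=C\cup\{p\}$; in particular $C\cup\{p\}$ is connected. There are at least two components, and by Lemma 2(d) exactly one is unbounded. So some component $C$ has $C\cup\{p\}$ compact. This is a Hausdorff continuum with more than one point, so it has a non-cut point $q\ne p$. Now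
$$X\setminus\{q\}=\big((C\cup\{p\})\setminus\{q\}\big)\cup(X\setminus C).$$
The first set is connected by the choice of $q$. The second is the union of the connected sets $C'\cup\{p\}$ over the other components $C'$, so it is connected. Both contain $p$. So $X\setminus\{q\}$ is connected, and $q$ is not a cut point, a contradiction.

**Step 2: every point has a neighborhood that is open in $X$ and homeomorphic to a connected LOTS without endpoints.** This step is the substitute for the arc.

*The order.* Take $x,U,a,b,O$ from Lemma 5, and let $V$ be the component of $O$ containing $x$; it is open and connected. For $y\in V$ let $A_y\ni a$ and $B_y\ni b$ be components of $U\setminus\{y\}$. They are open, and distinct by Lemma 5. The point $y$ lies in the closure of both: if, say, $y\notin\overline{A_y}$, then $A_y$ would be clopen in the connected set $U$. So $A_y\cup\{y\}$, $B_y\cup\{y\}$ and $A_y\cup\{y\}\cup B_y$ are connected. The last contains $a$ and $b$, hence contains $O$ by the consequence of Lemma 5. Thus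
$$V\subset A_y\cup\{y\}\cup B_y\qquad\text{for every } y\in V. \tag{2}$$
Also $V$ meets both $A_y$ and $B_y$, since $V$ is a neighborhood of $y$. For $y\ne z$ in $V$:

* if $z\in B_y$, then $A_y\cup\{y\}$ is connected, contains $a$, lies in $U$ and misses $z$, so $A_y\cup\{y\}\subset A_z$;
* if $z\in A_y$, then in the same way $B_y\cup\{y\}\subset B_z$.

Define $y<z$ to mean $y\in A_z$. For $y\ne z$, if $z\in B_y$, the first item gives $y\in A_z$, that is, $y<z$. Conversely, if $y\in A_z$, the second item with the roles of $y$ and $z$ exchanged gives $z\in B_y$. So
$$z\in B_y\Leftrightarrow y<z,\qquad z\in A_y\Leftrightarrow z<y,$$
and by (2) exactly one of these holds. If $w<y<z$, then $w\in A_y$ and $z\in B_y$, so $w\in A_y\subset A_z$, that is, $w<z$. Hence $<$ is a linear order on $V$. It has no endpoints, as $V$ meets every $A_y$ and $B_y$. Its open rays $\{z<y\}=V\cap A_y$ and $\{z>y\}=V\cap B_y$ are open.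

*The topology.* So every order-open set is open in $V$. For the converse let $y\in W\subset V$ with $W$ open, and choose a connected open $W'$ with $y\in W'\subset W$. The set $W'$ is convex: if $r<s<t$ with $r,t\in W'$ and $s\notin W'$, the rays $\{z<s\}$ and $\{z>s\}$ would disconnect $W'$. If $W'$ had no element below $y$, then $\{z\ge y\}=W'\cup\{z>y\}$ would be open, and with the non-empty open set $\{z<y\}$ it would disconnect $V$. So $W'$ has an element below $y$ and, by the same argument, one above $y$. By convexity $W'$ contains an order-open interval around $y$. So the topology of $V$ is the order topology.

By homogeneity, every point of $X$ has such a neighborhood. Call an open subset of $X$ with such an order an *ordered open set*. If $V$ is one and $p<q$ in $V$, then by (F7) $[p,q]$ is compact, hence closed in $X$, and $(p,q)$ is open in $X$. Moreover $(p,q)$ is connected, has no endpoints since $V$ has no jumps, and its subspace topology is the order topology. So it is again an ordered open set, and every point has arbitrarily small ordered open neighborhoods.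

**Step 3: for an ordered open set $V$ and $u<v$ in $V$, the set $X\setminus[u,v]$ is connected.** The purpose is to be able to return from $u$ to $v$ around the outside of $[u,v]$.

Let $K$ be any component of $X\setminus[u,v]$. By (F6) its boundary is non-empty and contained in $[u,v]$; as $(u,v)$ is open and misses $K$, the boundary lies in $\{u,v\}$. If $u\in\overline K$, then $K$ meets the neighborhood $\{z\in V:z<v\}$ of $u$. Since $K$ misses $[u,v]$, it meets $\{z\in V:z<u\}$, which is connected by (F7) and contained in $X\setminus[u,v]$. So $K$ contains it. In the same way, $v\in\overline K$ implies $K\supset\{z\in V:z>v\}$. So the only components are $K_u\supset\{z\in V:z<u\}$ and $K_v\supset\{z\in V:z>v\}$, possibly equal.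

If $K_u\ne K_v$, then $v\notin\overline{K_u}$, since otherwise $K_u$ would contain $\{z\in V:z>v\}\subset K_v$. So the boundary of $K_u$ is $\{u\}$, and $K_u$ is clopen in $X\setminus\{u\}$. It is non-empty and omits $v$. So $u$ is a cut point, contradicting Step 1.

From now on fix $V$ and $u<v$, and put $K=X\setminus[u,v]$, which is connected and open, and $R=X\setminus(u,v)=K\cup\{u,v\}$, which is closed.

**Step 4: a minimal continuum from $u$ to $v$ in $R$.** The purpose is to get the thinnest possible return connection.

First, some compact connected subset of $R$ contains $u$ and $v$. Choose $w<u$ and $w'>v$ in $V$. The connected open set $K$ is covered by connected open sets with compact closure in $K$. The set of points of $K$ that can be reached from $w$ by a finite chain of such sets, consecutive ones intersecting, is open. It is also closed in $K$: if a covering set contains a limit point of it, that set meets the last member of some chain and can be appended. So it is all of $K$, and a finite chain joins $w$ to $w'$. The union of the closures of its members is a compact connected subset of $K$ containing $w,w'$. Together with the connected compact sets $[w,u]$ and $[v,w']$, which lie in $R$, it is a compact connected subset of $R$ containing $u$ and $v$.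

The intersection of a chain (under inclusion) of compact connected subsets of $R$ containing $u,v$ is again one. By Zorn's lemma there is a minimal compact connected $M\subset R$ with $u,v\in M$.

**Step 5: $N:=M\cup[u,v]$ is open in $X$.** The purpose is to make $N$ a compact open set. We check a neighborhood of each point.

*Near $[u,v]$.* Suppose $s\in V$, $s<u$ and $s\notin M$. Since $M$ misses $(u,v)$ and $s$, we have $M\cap(s,v)=M\cap[s,u]$. This set is open in $M$ from the left-hand expression and closed from the right-hand one. It contains $u$ and not $v$, contradicting the connectedness of $M$. So $\{z\in V:z\le u\}\subset M$. Symmetrically, if $s>v$ and $s\notin M$, then $M\cap(u,s)=M\cap[v,s]$ is clopen in $M$ and contains $v$ but not $u$; so $\{z\in V:z\ge v\}\subset M$. Thus the open set $V$, which contains $[u,v]$, lies in $N$.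

*Near a point $t\in M\setminus\{u,v\}$.* Then $t\in K$. Let $I\subset K$ be an ordered open neighborhood of $t$, and let $p<t<q$ in $I$. If there were $p'\in[p,t)\setminus M$ and $q'\in(t,q]\setminus M$, then $M\cap(p',q')=M\cap[p',q']$ would be clopen in $M$, contain $t$ and omit $u$ (as $u\notin I$), a contradiction. So $[p,t)\subset M$ or $(t,q]\subset M$. Reversing the order of $I$ if necessary, let $[p,t)\subset M$.

Suppose there is $s\in(t,q]\setminus M$, so that $[p,t]$ is a part of $M$ with a dead end before $s$. Cut it off: let $M'=M\setminus(p,s)$. It is compact, contains $u,v$ (which are not in $I$), and omits $t$. We have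
$$M=M'\cup(M\cap[p,s]),\qquad M'\cap[p,s]=M\cap\{p,s\}=\{p\}.$$
If $M'=G\sqcup H$ with $G,H$ closed and non-empty and $p\in G$, then $H$ misses $[p,s]$, so $M=\big(G\cup(M\cap[p,s])\big)\sqcup H$ would be a partition of $M$ into two non-empty closed sets, a contradiction. So $M'$ is connected. It is a proper subset of $M$, contradicting minimality. Hence $(t,q]\subset M$, and the open neighborhood $(p,q)$ of $t$ lies in $M\subset N$.

**Step 6: the contradiction.** The set $N$ is non-empty, compact (so closed), and open. As $X$ is connected, $N=X$, and $X$ is compact, contradicting the definition of a generalized continuum. $\square$

*Proof of Theorem 1(c).* By the first sentence of (b), proved after Lemma 2, sDH $\Rightarrow$ DH $\Rightarrow$ one end. Now let the SLH generalized continuum $X$ have one end. By Proposition 8 it has no local cut points. In the proof of Theorem 1(a), metrizability served only to exclude local cut points; Lemma 2 and Theorem 4 do not use it. So for a bijection $\varphi\colon A\to B$ of closed discrete sets and a compact $K$, all but finitely many points of $A\cup B$ lie in the unique unbounded component of $X\setminus K$. Hence $(\ast)$ holds for the pairs $(a,\varphi(a))$, and Theorem 4 extends $\varphi$ to a homeomorphism of $X$. So $X$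 is sDH. $\square$
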